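# Binary matroids without $M(K_4)$ as an induced minor: true through rank five, false from rank six on

## 1. Rank three, where only the Fano plane survives

All matroids in this talk are simple and binary, and I treat them as sets of vectors. Let $V$ be an $r$-dimensional vector space over $\mathbb F_2$. A simple binary matroid $M$ of rank $r$ is a finite set $E=E(M)$ of nonzero vectors that spans $V$; dependence means linear dependence. A binary matroid has essentially one representation over $\mathbb F_2$, so an isomorphism of such matroids is the restriction of a linear isomorphism. Elements are called points, $\langle X\rangle$ is the span of $X$, and $0$ also denotes the zero subspace. A line is a set $\{x,y,x+y\}$ of three nonzero vectors. A line contained in $E$ is a triangle of $M$, and $M$ is triangle-free if it has none. A plane is a $3$-dimensional subspace. A subspace $S$ is full if $S\setminus 0\subseteq E$. The projective geometries are the sets $V\setminus 0$, including the empty one of rank $0$. The circuit $M(C_n)$, written $C_n$, consists of $n\ge 3$ vectors with sum $0$, any $n-1$ of which are independent.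

The flats of $M$ are the sets $E\cap W$ with $W$ a subspace, and $M|W$ is the restriction of $M$ to $E\cap W$. Every contraction is followed by simplification, so $M/e$ is the image of $E$ in $V/\langle e\rangle$ with $0$ removed.

**Definition (induced minor).** An induced minor of $M$ is a matroid obtained from $M$ by a sequence of restrictions to flats and (simplified) contractions.

**Fact 1.1.** The induced minors of $M$ are exactly the matroids formed by the nonzero vectors in the image of $E\cap W$ in $W/Y$, where $Y\subseteq W$ are subspaces of $V$ and $Y=\langle E\cap Y\rangle$.

*Proof.* Given such a pair, restrict to $W$ and contract a basis of $Y$ chosen in $E$. Conversely, matroids of this form include $M$ (take $W=V$, $Y=0$), and the form is preserved by both operations. A subspace of $W/Y$ is $W_1/Y$ with $Y\subseteq W_1\subseteq W$, and an image point lying in $W_1/Y$ comes from a point of $E\cap W_1$. Contracting the image of $x\in (E\cap W)\setminus Y$ replaces $Y$ by $Y+\langle x\rangle$, which is again spanned by points of $E$. $\square$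

With a star of $K_4$ as basis $x,y,z$, the other edges are $x+y,y+z,x+z$, so $M(K_4)$ is a plane with the point $x+y+z$ removed. All nonzero vectors of a plane are equivalent under linear maps, so the copies of $M(K_4)$ are exactly the six-point subsets of planes. Let $\mathcal E$ be the class of simple binary matroids with no induced minor isomorphic to $M(K_4)$. By Fact 1.1,

$$M\in\mathcal E\iff \text{no pair } Y\subseteq W,\ Y=\langle E\cap Y\rangle,\ \dim W/Y=3 \text{ gives exactly six image points.}\tag{1.1}$$

Taking $Y=0$: if $M\in\mathcal E$, then no plane contains exactly six points of $E$. The class $\mathcal E$ is closed under induced minors. As an example, the Fano plane $F_7$ has $M(K_4)$ as a restriction, but its only flat of rank $3$ is the whole plane, so $F_7\in\mathcal E$.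

**Definition (vertical connectivity).** $M$ is vertically $n$-connected if there are no proper subspaces $P,Q$ of $V$ with $E\subseteq P\cup Q$ and
$$\dim P+\dim Q\le r+n-2.\tag{1.2}$$

For example, $C_4=\{a,b,c,d\}$ has rank $3$. It is covered by $\langle a,b\rangle$ and $\langle c,d\rangle$, with dimension sum $4=r+1$, so it is not vertically $3$-connected. It is vertically $2$-connected, because a subspace of dimension at most $2$ and one of dimension at most $1$ together contain at most three of its points.

**Fact 1.2.** (a) Vertical $n$-connectivity is the usual notion; for $n=2$ it is connectedness and for $n=3$ it is $3$-connectedness. (b) If $M$ is $3$-connected of rank $r\ge3$, then every $M/e$ is connected, and $|E\setminus H|\ge3$ for every hyperplane $H$ of $V$. (c) If any two points of $M$ lie on a common circuit, then $M$ is connected.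

*Proof.* (a) Put $\lambda(X)=r(X)+r(E\setminus X)-r$. A cover by proper subspaces $P,Q$ gives the partition $(E\cap P,E\setminus P)$ into two nonspanning sets, both nonempty since $E$ spans $V$, with $\lambda\le\dim P+\dim Q-r\le n-2$. Conversely, a partition into two nonspanning sets with $\lambda\le n-2$ gives the cover by the two spans. If both sides are nonspanning and $\lambda=j-1$, then each rank is $r+j-1$ minus the other rank, hence at least $j$; this is a vertical $j$-separation with $j\le n-1$. Conversely, in a vertical $j$-separation $\lambda\le j-1$ and both ranks are at least $j$, so both sides are nonspanning. This is the usual definition, and for $n=2$ it says that no partition into nonempty sets has $\lambda=0$ (if $\lambda=0$ and one side spans, the other has rank $0$ and is empty).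

For $n=3$, compare with $j$-separations, $j\le 2$, which require $\lambda(X)\le j-1$ and both sides of size at least $j$. If $X$ spans, then the other side has rank at most $j-1$ and at least $j$ elements, which is impossible in a simple matroid for $j\le2$. So both sides are nonspanning. Conversely, take a partition into nonspanning sets. If $\lambda=0$, it is a $1$-separation. If $\lambda=1$, both sides have at least two elements, since a one-element side has rank $1$ and would force the other side to have rank $r$. So it is a $2$-separation.

(b) A cover of $M/e$ by proper subspaces with dimension sum at most $r-1$ lifts to proper subspaces of $V$ through $e$ that cover $E$, with dimension sum at most $r+1$. This contradicts $3$-connectivity. If $|E\setminus H|\le2$, then $H$ and $\langle E\setminus H\rangle$ cover $E$, are proper since $r\ge3$, and have dimension sum at most $r+1$.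

(c) Suppose $E\subseteq P\cup Q$ with $P,Q$ proper and $\dim P+\dim Q\le r$. Then $P+Q=V$ and $P\cap Q=0$, and $E\cap P$ and $E\cap Q$ are nonempty. A circuit meeting both splits into two proper nonempty parts with equal sum. That sum is nonzero and lies in $P\cap Q$, a contradiction. $\square$

Now the easy case. Let $L$ be a triangle and let $P(L,L)$ denote two triangles sharing one point: five points in rank $3$.

**Proposition 1.3.** A $3$-connected member of $\mathcal E$ of rank at most $3$ is a projective geometry. The rank-$3$ members of $\mathcal E$ are the independent set of three points, a triangle plus a coloop, $C_4$, $P(L,L)$, and $F_7$; the connected ones among these are $C_4$, $P(L,L)$, $F_7$.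

*Proof.* In rank at most $2$ the matroids are the empty one, a point, two points (disconnected), and a triangle. Let the rank be $3$. Suppose two points $d,d'$ of $V\setminus0$ are missing from $E$, and put $t=d+d'$. Every point of the plane lies on one of the three lines through $t$, and one of these lines is $\{d,d',t\}$. So $E$ lies in the union of the other two, that is, in two $2$-dimensional subspaces with dimension sum $4=r+1$. Hence a $3$-connected rank-$3$ matroid misses at most one point. If it misses exactly one, it is $M(K_4)\notin\mathcal E$. So it is $F_7$.

For the list, go by $|E|$. Three spanning points are independent. With four points, the fourth is the sum of two or of three elements of a basis, giving a triangle plus a coloop, or $C_4$. With five points, $E$ is the union of two lines through $t$, which is $P(L,L)$. Six points give $M(K_4)$, and seven give $F_7$. None of the listed matroids is $M(K_4)$, and a rank-$3$ matroid has no other rank-$3$ induced minor than itself, so all are in $\mathcal E$. The first two have coloops. Any two points of $C_4$, $P(L,L)$ or $F_7$ lie on a common circuit. $\square$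

What changes in general? Already in rank $4$, projective geometries are not enough. Let $AG(3,2)$ be the complement of a hyperplane in $\mathbb F_2^4$, with eight points. A plane meets it in $0$ or $4$ points, and contracting one point gives $F_7$, so (1.1) shows $AG(3,2)\in\mathcal E$. A cover with dimension sum at most $5$ uses proper subspaces of dimensions at most $3$ and $2$ (in some order) and contains at most $4+2$ of the eight points, so $AG(3,2)$ is $3$-connected. We need ways to build matroids other than filling up a space.

## 2. Gluing along full subspaces, coning, and a conjecture

**Definition (generalized parallel connection).** Let $E(M_1)\cap E(M_2)=T$, where $M_1|T=M_2|T$ is a projective geometry of some rank, possibly $0$ or $1$. Then $T$ is a modular flat of $M_1$, and $P_T(M_1,M_2)$ is the matroid on $E(M_1)\cup E(M_2)$ whose flats are the sets $X$ such that $X\cap E(M_i)$ is a flat of $M_i$ for $i=1,2$.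

For $T=\emptyset$ this is the direct sum. Two triangles glued at a point give $P(L,L)$. Two copies of $F_7$ glued along a line $L$ give $P_L(F_7,F_7)$, with $11$ points in rank $4$.

**Definition (coning).** Let $N$ span $V'$ and add a coloop $p$, the tip. The (tipped) coning is $A(N)=\{p\}\cup N\cup(p+N)$ in $V'\oplus\langle p\rangle$. The tipless coning is $A(N)\backslash p$.

If $N$ is two independent points, then $A(N)=P(L,L)$ and $A(N)\backslash p=\{x,x+p,y,y+p\}=C_4$. If $N$ is a triangle, then $A(N)=F_7$ and $A(N)\backslash p$ has six points in a plane: it is $M(K_4)$. So tipless coning must avoid triangles.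

**Definition (the class $\mathcal C$).** $\mathcal C$ is the class of matroids obtained from binary projective geometries and circuits by sequences of (i) generalized parallel connections across projective geometries, (ii) tipped coning, (iii) tipless coning of triangle-free matroids. Starting and intermediate matroids need not be $3$-connected.

The following conjecture comes from James Dylan Douthitt and James Oxley, "Classes of binary matroids with small lists of excluded induced minors", arXiv:2412.05739 (2024).

**Conjecture.** The class of $3$-connected binary matroids that do not contain $M(K_4)$ as an induced minor is exactly the class of $3$-connected members of $\mathcal C$.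

The conjecture is false. Let $\Theta_{2,2,3}$ be the theta graph whose three paths have lengths $2,2,3$, and let $N=M(\Theta_{2,2,3})$. Then $A(N)$ (rank $6$, $15$ elements) and $A(N)\backslash p$ (rank $6$, $14$ elements, triangle-free) are $3$-connected, have no $M(K_4)$ induced minor, and are not in $\mathcal C$. We shall prove four theorems.

**Theorem 1.** $\mathcal C$ is closed under induced minors, and $\mathcal C\subseteq\mathcal E$.

**Theorem 2.** For every $r\ge6$ there is a vertically $(r-3)$-connected (hence $3$-connected) rank-$r$ matroid in $\mathcal E\setminus\mathcal C$; it can be chosen to be a tipped cone, and it can also be chosen triangle-free. Moreover, for every connected $N'\in\mathcal E$ of rank at least $1$, $A(N')$ is a $3$-connected member of $\mathcal E$, and $A(N')\in\mathcal C$ if and only if $N'\in\mathcal C$.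

**Theorem 3.** The conjecture holds in every rank at most $5$. So $6$ is the exact threshold.

**Theorem 4.** For a simple graph $G$ with $M(G)\in\mathcal E$, the following are equivalent: $M(G)\in\mathcal C$; $M(G)$ has no induced minor $M(\Theta_{2,2,3})$; each block of $G$ is obtained from copies of $K_2$, cycles and graphs $K_{2,n}$ by gluing along edges.

## 3. Gluing and tips in coordinates

The definition of $P_T$ is about flats. For proofs we want to recognize it from a covering of $E$ by two subspaces.

**Lemma 3.1 (gluing).** If $E$ spans $V$, $E\subseteq V_1\cup V_2$ for subspaces $V_1,V_2$, and $U=V_1\cap V_2$ is full, then $M=P_T(M|V_1,M|V_2)$ with $T=U\setminus0$. Every generalized parallel connection across a projective geometry arises in this way.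

*Proof.* We may replace $V_i$ by $\langle E\cap V_i\rangle$, which contains $U$; the intersection stays $U$. If $X=E\cap W$ is a flat of $M$, then $X\cap V_i$ is a flat of $M|V_i$. Conversely, let $X\subseteq E$ be such that each $F_i=X\cap V_i$ is a flat of $M|V_i$. Put $W_i=\langle F_i\rangle$ and $W=W_1+W_2$. By the modular law, $W\cap V_1=W_1+(W_2\cap V_1)=W_1+(W_2\cap U)$. A nonzero element of $W_2\cap U$ lies in $T\subseteq E$ and in the span of the flat $F_2$, hence in $F_2\cap T=X\cap T=F_1\cap T\subseteq W_1$. So $W\cap V_1=W_1$ and $E\cap V_1\cap W=F_1$. The same holds for $V_2$, so $E\cap W=X$ and $X$ is a flat.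

Given $M_1,M_2,T$, identify the copies of $\langle T\rangle$ in the two representing spaces (possible by unique representability) and glue the spaces along it. Then $V_1\cap V_2=\langle T\rangle=T\cup0$ is full, and the first part applies. $\square$

Call $P_T(M_1,M_2)$ nontrivial if $T\ne E(M_1)$ and $T\neq E(M_2)$. Then $V_1$ and $V_2$ are proper: if $V_1=V$, then $V_2=U$ and $E(M_2)=T$. If $T=E(M_2)$, then $P_T(M_1,M_2)=M_1$, and similarly with the roles exchanged.

**Lemma 3.2 (tips).** Let $t\ne0$ be a vector of $V$ with $y+t\in E$ for all $y\in E\setminus\{t\}$, and let $N$ be the image of $E$ in $V/\langle t\rangle$, without $0$.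

(a) If $t\in E$, then $M=A(M/t)$; we call $t$ a tip of $M$. If $t\notin E$, then $M$ is the tipless cone $A(N)\backslash t$; if also $M\in\mathcal E$, then $N$ is triangle-free.

(b) Let $E$ be a tipped or tipless cone over $N$ with tip $p$, let $W\not\ni p$ be a subspace, and let $\overline W$ be its image in $V/\langle p\rangle$. Projection from $p$ maps $E\cap W$ bijectively and linearly onto $N\cap\overline W$. In particular $N\cong M|H$ for every hyperplane $H\not\ni p$.

(c) The tipless cone of a triangle-free matroid is triangle-free.

*Proof.* (a) Every point of $N$ has both of its lifts in $E$, which is the definition of a cone. If $t\notin E$ and $N$ has a triangle, then the preimage of that triangle's span is a plane with exactly six points of $E$ (all but $t$), so $M\notin\mathcal E$.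

(b) The projection is injective on $W$. A point of $N\cap\overline W$ has exactly one lift in $W$, and both its lifts are in $E$. For a hyperplane $H\not\ni p$ we have $\overline H=V/\langle p\rangle$.

(c) Let $\{x,y,x+y\}$ be a triangle of the tipless cone. The images in $V/\langle p\rangle$ are nonzero, and distinct because two points with the same image differ by $p\notin E$, whereas the sum of two points of the triangle is in $E$. So they form a triangle of $N$. $\square$

## 4. The building operations never produce $M(K_4)$

**Proof of Theorem 1.**

**Step 1: closure.** The purpose is to show that $\mathcal C$ is closed under induced minors. By induction on the construction we show that for $M\in\mathcal C$ all restrictions to flats and all $M/e$ are in $\mathcal C$. A flat is written $E\cap W$ with $W=\langle E\cap W\rangle$.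

*Projective geometries and circuits.* Flats and contractions of projective geometries are projective geometries. A proper flat of $C_n$ is independent, that is, a direct sum of points. $C_n/e$ is $C_{n-1}$ if $n\ge4$, and a point if $n=3$.

*Generalized parallel connections.* Let $M=P_T(M_1,M_2)$ with $V_1,V_2,U$ as in Lemma 3.1. We have $E\cap W\subseteq(V_1\cap W)\cup(V_2\cap W)$, and $U\cap W$ is full. By Lemma 3.1, $M|W$ is a generalized parallel connection of restrictions of $M_1,M_2$ to flats. These are in $\mathcal C$ by induction.

For $M/e$ with $e\in U$: the images $V_1/\langle e\rangle$ and $V_2/\langle e\rangle$ meet in $U/\langle e\rangle$, which is full, so $M/e$ is a generalized parallel connection of $M_1/e$ and $M_2/e$. For $e\in V_1\setminus U$: by the modular law $V_1\cap(V_2+\langle e\rangle)=U+\langle e\rangle$. So the images $\overline V_1,\overline V_2$ in $V/\langle e\rangle$ meet in the image of $U$, which is full. A point of $E\cap V_1$ that lies in $V_2+\langle e\rangle$ lies in $U+\langle e\rangle$, so its image is in the image of $U$ (or is $0$). Likewise a point of $E\cap V_2$ whose image lies in $\overline V_1$ has its image in the image of $U$. So the part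 of $M/e$ in $\overline V_1$ is $M_1/e$, and the part in $\overline V_2$ is a copy of $M_2$, since $e\notin V_2$. Thus $M/e=P_T(M_1/e,M_2)\in\mathcal C$. The case $e\in V_2\setminus U$ is symmetric.

*Tipped cones.* Let $M=A(N)$. Then $M/p=N$. For $x\ne p$, the image of $p$ is still a tip of $M/x$, and $(M/x)/p=(M/p)/\bar x=N/\bar x$, so $M/x=A(N/\bar x)\in\mathcal C$. If $p\in W$, then $M|W=A(N|\overline W)$. If $p\notin W$, then $M|W\cong N|\overline W$ by Lemma 3.2(b).

*Tipless cones.* Let $M=A(N)\backslash p$ with $N$ triangle-free. In $M/x$ the element $x+p$ becomes $p$, so $M/x=A(N/\bar x)$ as before. If $p\in W$, then $M|W$ is the tipless cone of $N|\overline W$, which is triangle-free. If $p\notin W$, then $M|W\cong N|\overline W$.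

**Step 2: $M(K_4)\notin\mathcal C$.** Take a construction with the fewest operations and look at its last step. $M(K_4)$ is not a projective geometry; it is not a circuit, since it has six elements in rank $3$. A trivial $P_T$ as last step contradicts minimality. A nontrivial $P_T$ covers $E$ by two proper subspaces of $\mathbb F_2^3$, which contain at most $3+3-1=5$ nonzero vectors. A tipped cone has an odd number of elements. If $M(K_4)$ is a tipless cone of $N$, then $N$ has rank $2$ and three elements, so it is a triangle, and (iii) does not apply.

By Step 1, a member of $\mathcal C$ with $M(K_4)$ as an induced minor would put $M(K_4)$ into $\mathcal C$. So $\mathcal C\subseteq\mathcal E$. $\square$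

## 5. Coning turns connected into 3-connected

Half of the conjecture is now proved: $3$-connected members of $\mathcal C$ are in $\mathcal E$. For the other half, a sensible plan is induction on the rank. Take a $3$-connected $M\in\mathcal E$ of rank $r$, find a point $e$ with $M/e$ still $3$-connected, and study how the points of $M$ lie over those of $M/e$. In many cases $M$ will turn out to have a tip, so $M=A(N)$, and it remains to see that $N\in\mathcal C$. Here the plan runs into a difficulty. From $M$ being $3$-connected we learn only that $N=M/p$ is connected (Fact 1.2(b)), so the induction hypothesis does not apply to $N$. What the plan needs at this point is a statement without $3$-connectivity: every connected member of $\mathcal E$ of rank $r-1$ lies in $\mathcal C$. Up to rank $4$ this is true, and the plan will succeed for $r\le5$ (Sections 6 to 10). In rank $5$ it is false, and the next two lemmas show that this failure cannot be hidden from the conjecture: the cone over any connected member of $\mathcal E$ is a $3$-connected member of $\mathcal E$.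

**Lemma 5.1.** If $N\in\mathcal E$, then $A(N)\in\mathcal E$. If moreover $N$ is triangle-free, then $A(N)\backslash p\in\mathcal E$.

*Proof.* Let $E$ be the cone and $Y\subseteq W$ a pair with $Y=\langle E\cap Y\rangle$ and $\dim W/Y=3$. We show that the image of $E\cap W$ does not have exactly six points. Bars denote images in $V/\langle p\rangle$.

If $p\in Y$, then $\overline Y$ is spanned by $N\cap\overline Y$, and the image is that of $N\cap\overline W$ in $\overline W/\overline Y=W/Y$. It does not have six points since $N\in\mathcal E$. If $p\notin W$, then by Lemma 3.2(b) projection turns the pair into such a pair for $N$ with the same image.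

Let $p\in W\setminus Y$ and let $\tilde p\ne0$ be its image in $W/Y$. If $v\ne0,\tilde p$ is the image of $x\in E\cap W$, then $x\ne p$, so $x+p\in E\cap W$ and $v+\tilde p$ is an image point. So the image points other than $\tilde p$ come in pairs, and the number of image points is odd if $\tilde p$ is one of them. If $Y\ne0$, some $x\in E\cap Y$ exists, $x\ne p$, and $x+p\in E\cap W$ maps to $\tilde p$, so the number is odd. If $Y=0$ in the tipped case, $p$ itself is an image point, and the number is odd. If $Y=0$ in the tipless case, six points in $W$ would be the lifts of three points of $N$ in the $2$-dimensional $\overline W$, a triangle. $\square$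

**Lemma 5.2.** Let $N$ have rank $s\ge1$ and be vertically $n$-connected, $n\ge2$. Then $A(N)$ is vertically $(n+1)$-connected, and so is $A(N)\backslash p$ if $s>n$.

*Proof.* The cone $E$ spans a space $V$ of dimension $s+1$ (in the tipless case $p=x+(x+p)$). Suppose proper subspaces $P,Q$ cover $E$ with $\dim P+\dim Q\le(s+1)+(n+1)-2=s+n$.

If $p\in P\cap Q$, then $\overline P,\overline Q$ are proper in $V/\langle p\rangle$, cover $N$, and have dimension sum at most $s+n-2$. This contradicts the hypothesis on $N$. Let $p\in P\setminus Q$. If some $x\in E\setminus\{p\}$ is not in $P$, then $x+p\notin P$; so $x,x+p\in Q$ and $p\in Q$, a contradiction. Hence $P$ contains $p$ and $E\setminus\{p\}$, so $P=V$, a contradiction. The case $p\in Q\setminus P$ is symmetric. If $p\notin P\cup Q$, we are in the tipless case. Each of $P,Q$ contains at most one of $x,x+p$, so each contains exactly one of every such pair. Then $\overline P$ and $\overline Q$ contain $N$, so $\dim P=\dim Q=s$ and $2s\le s+n$, contrary to $s>n$. $\square$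

Now we need a connected member of $\mathcal E$ that no operation can produce. Tipped cones and gluings across rank at least $2$ contain triangles, tipless cones have even size, and gluings at a point $t$ become disconnected when $t$ is contracted. A theta graph with paths of lengths $2,2,3$ escapes all of this.

**Lemma 5.3.** $N=M(\Theta_{2,2,3})$ is a connected triangle-free member of $\mathcal E$ of rank $5$ with $7$ elements, and $N\notin\mathcal C$.

*Proof.* Write the elements as $a_1,a_2,b_1,b_2,c_1,c_2,c_3$ with $a_1+a_2=b_1+b_2=c_1+c_2+c_3$. The graph has six vertices and seven edges, so the rank is $5$. The circuits are the unions of two of the three paths, of sizes $4,5,5$. So $N$ is triangle-free, and any two elements lie on a common circuit, so $N$ is connected (Fact 1.2(c)).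

*$N\in\mathcal E$.* For a pair $Y\subseteq W$ with $Y=\langle E\cap Y\rangle$, the image $I$ of $E\cap W$ has at most $|E\cap W|-|E\cap Y|$ points and rank $r(E\cap W)-\dim Y$. Since $|E\cap Y|\ge\dim Y$, we get $|I|-r(I)\le|E\cap W|-r(E\cap W)\le|E|-r(E)=2$. For the second inequality, adding one element raises the rank by at most one. But $M(K_4)$ has $6-3=3$.

*$N\notin\mathcal C$.* Take a construction of $N$ with the fewest operations. $N$ is neither a projective geometry nor a circuit, and the last step is not a trivial $P_T$.

Suppose it is a nontrivial $P_T$. Since $N$ is triangle-free, $T$ has rank at most $1$. If $T=\emptyset$, then $N$ is a direct sum of nonempty matroids, so it is disconnected, which is false. If $T=\{t\}$, then with the notation of Lemma 3.1 the proper subspaces $V_1,V_2$ through $t$ have dimension sum $5+1$. So $V_1/\langle t\rangle$ and $V_2/\langle t\rangle$ are proper, cover $N/t$, and have dimension sum $4=r(N/t)$. Hence $N/t$ is disconnected. But contracting $t=a_i$ or $b_i$ in $\Theta_{2,2,3}$ gives a five-edge cycle with a chord, and contracting $t=c_i$ gives $\Theta_{2,2,2}$. In both graphs any two edges lie on a common cycle, so $N/t$ is connected,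 a contradiction.

A tipped cone with seven elements contains a triangle $\{p,x,x+p\}$, but $N$ has none. A tipless cone has an even number of elements, but $|E(N)|=7$. $\square$

**Proof of Theorem 2.** Let $N'\in\mathcal E$ be connected of rank at least $1$. By Lemmas 5.1 and 5.2 (with $n=2$), $A(N')$ is a $3$-connected member of $\mathcal E$. If $N'\in\mathcal C$, then $A(N')\in\mathcal C$ by operation (ii). If $A(N')\in\mathcal C$, then $N'=A(N')/p\in\mathcal C$ by Theorem 1.

Let $N_0=N_0'=M(\Theta_{2,2,3})$, $N_{k+1}=A(N_k)$ and $N'_{k+1}=A(N'_k)\backslash p$. The rank of $N_k$ and of $N'_k$ is $5+k$. Every $N'_k$ is triangle-free by Lemma 3.2(c), so by Lemma 5.1 all $N_k$ and $N'_k$ are in $\mathcal E$. By Lemma 5.2 and induction, $N_k$ and $N'_k$ are vertically $(k+2)$-connected; the condition $s>n$ for $N'_k$ reads $5+k>k+2$. Now $N_k/p=N_{k-1}$, and $N'_k$ restricted to a hyperplane avoiding $p$ is $N'_{k-1}$. So each has $M(\Theta_{2,2,3})\notin\mathcal C$ as an induced minor, and Theorem 1 gives $N_k,N'_k\notin\mathcal C$. For $r=5+k\ge6$ the connectivity is $k+2=r-3\ge3$. $\square$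

With $k=1$ the conjecture is disproved: $N_1=A(N)$ has $15$ elements and $N_1'=A(N)\backslash p$ has $14$, both of rank $6$.

## 6. Full subspaces, and all of rank four

We turn to Theorem 3. By Theorem 1, what remains is that every $3$-connected $M\in\mathcal E$ of rank at most $5$ is in $\mathcal C$. Two lemmas exploit full subspaces through the rule that a plane with six points of $E$ must have the seventh.

**Lemma 6.1.** Let $M\in\mathcal E$ and let a hyperplane $H$ be full. Then $E=(H\setminus0)\cup(y+R)$ with $y\notin H$ and $R$ a subspace of $H$. So $M$ is a generalized parallel connection of two projective geometries across $R$, and $M\in\mathcal C$.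

*Proof.* Let $S=E\setminus H$, which is nonempty. Distinct $x,y,z\in S$ are independent, since their pairwise sums and their total sum (outside $H$) are nonzero. The plane $\langle x,y,z\rangle$ contains $x,y,z$ and the three points $x+y,x+z,y+z$ of $H$, all in $E$. It does not have exactly six points, so $x+y+z\in S$. Fix $y\in S$ and put $R=y+S\subseteq H$. For $s,s'\in S$ we have $(y+s)+(y+s')=y+(y+s+s')\in R$; this is clear if $y,s,s'$ are not distinct. So $R$ is a subspace and $S=y+R$. Now $E$ is covered by $H$ and $R+\langle y\rangle$, both full, which meet in $R$. Apply Lemma 3.1. $\square$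

**Lemma 6.2.** Let $M\in\mathcal E$, $S$ a full subspace and $y\in E\setminus S$. Then $X_y=\{s\in S:y+s\in E\}$ is a subspace of $S$ (it contains $0$), and $E\cap(y+S)=y+X_y$.

*Proof.* For distinct nonzero $s,s'\in X_y$, the plane $\langle y,s,s'\rangle$ contains $s,s',s+s',y,y+s,y+s'\in E$, hence also its seventh point $y+s+s'$. The last equation is the definition of $X_y$. $\square$

If $s\in X_y$, then $X_{y+s}=X_y$, so $X_y$ depends only on the coset $y+S$.

**Proposition 6.3.** The $3$-connected rank-$4$ members of $\mathcal E$ are $PG(3,2)$, $P_L(F_7,F_7)=A(P(L,L))$, $A(C_4)$ and $AG(3,2)$. All are in $\mathcal C$.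

*Proof.* Let $M\in\mathcal E$ be $3$-connected of rank $4$.

**Step 1: some plane $H$ is full.** Here Lemma 6.1 decides everything: $E=(H\setminus0)\cup(y+R)$. If $\dim R\le1$, then $H$ and $R+\langle y\rangle$ cover $E$ with dimension sum at most $5=r+1$, a contradiction. If $\dim R=3$, then $M=PG(3,2)$. If $\dim R=2$, then $M=P_L(F_7,F_7)$ with $L=R\setminus0$. Every $x\in R\setminus0$ is a tip, and $M/x$ consists of the two lines $H/\langle x\rangle$ and $(R+\langle y\rangle)/\langle x\rangle$ through the point $R/\langle x\rangle$, so $M=A(P(L,L))$.

From now on no plane is full. As no plane has six points, every plane has at most five points.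

**Step 2: $|E|\ge7$, and $|E|=7$ forces triangle-free.** This step bounds the size from below. Let $B=\{b_1,\dots,b_4\}\subseteq E$ be a basis and use coordinates. By Fact 1.2(b), at least three points have $i$-th coordinate $1$, so at least two points outside $B$ do. If there were only two points outside $B$, both would have all coordinates $1$ and coincide. So $|E|\ge7$. Let $|E|=7$ with further points $c_1,c_2,c_3$, and let $R_i$ be the set of $j$ such that $c_j$ has $i$-th coordinate $1$. Then $|R_i|\ge2$. If $R_i=R_j$ for some $i\ne j$, the functional $x_i+x_j$ is nonzero only at $b_i$ and $b_j$, contradicting Fact 1.2(b). So $R_1,\dots,R_4$ are the four subsets of $\{1,2,3\}$ of size at least $2$. Each $j$ lies in three of them, so each $c_j$ has weight $3$. All points have odd weight, so no three of them have sum $0$.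

By Fact 1.2(b) and Proposition 1.3, every $M/e$ is $C_4$, $P(L,L)$ or $F_7$, so
$$|E(M/e)|\in\{4,5,7\}\quad\text{for every } e\in E.\tag{6.1}$$

**Step 3: $M$ triangle-free.** We show $M=AG(3,2)$. No two points differ by a point of $E$, so $|E(M/e)|=|E|-1$. With $|E|\ge7$ this gives $|E|=8$. For $e\in E$, the sets $E$ and $e+(E\setminus e)$ are disjoint sets of nonzero vectors, of sizes $8$ and $7$, so they partition $V\setminus0$. Hence $V\setminus E=e+E$ for every $e\in E$. Put $C_0=V\setminus E$. Two elements of $C_0$ can be written $e+e'$ and $e+e''$ with the same $e$ and with $e',e''\in E$. Their sum $e'+e''$ lies in $e'+E=C_0$. So $C_0$ is a subgroup of order $8$, and $E$ is its complement.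

**Step 4: $M$ contains a triangle $L$.** We show $M=A(C_4)$. By Step 2, $|E|\ge8$. Each of the three planes through $L$ contains at most two further points, so $|E|\le9$. Two further points in the same plane have their sum in $L$. For $e\in L$ let $k_e$ be the number of planes through $L$ with two further points, summing to $e$. Then $e$ lies in exactly $1+k_e$ triangles, so $|E(M/e)|=|E|-1-(1+k_e)=|E|-2-k_e$. If $|E|=8$, the planes have $2,2,1$ further points and $\sum_{e\in L}k_e=2$. But (6.1) requires $6-k_e\in\{4,5,7\}$, so $k_e\ge1$ for all three $e$, a contradiction. If $|E|=9$, then $\sum k_e=3$ and $7-k_e\in\{4,5,7\}$, so $k_e\in\{0,2,3\}$ and the three values are $3,0,0$. The $p\in L$ with $k_p=3$ is a tip: translation by $p$ swaps the other two points of $L$ and the two further points in each plane. Moreover $|E(M/p)|=4$, so $M/p=C_4$ and $M=A(C_4)$.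

**Step 5: the four matroids qualify.** $PG(3,2)$ is in $\mathcal C$, and $A(P(L,L))$, $A(C_4)$ are in $\mathcal C$ since $P(L,L)$ and $C_4$ are. $AG(3,2)$ is invariant under translation by any nonzero $t$ in the complementary hyperplane, and its image in $V/\langle t\rangle$ is the complement of a hyperplane in a $3$-dimensional space, which is $C_4$; so it is the tipless cone of $C_4$. All four are in $\mathcal E$ by Theorem 1. The two tipped cones are $3$-connected by Lemma 5.2, $AG(3,2)$ was treated in Section 1, and $PG(3,2)$ has $15$ points while a cover with dimension sum at most $5$ has at most $7+3$. $\square$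

**Proposition 6.4.** Every member of $\mathcal E$ of rank at most $4$ is in $\mathcal C$.

*Proof.* In rank at most $3$, the matroids of Proposition 1.3 are built from projective geometries and $C_4$ by direct sums and one parallel connection at a point. A disconnected matroid is a direct sum of flat restrictions of smaller rank. So let $M\in\mathcal E$ be connected of rank $4$, not $3$-connected. There are proper $P,Q$ covering $E$ with dimension sum at most $5$, and exactly $5$ since $M$ is connected. So $\dim P=3$, $\dim Q=2$, $P+Q=V$, and $P\cap Q=\langle t\rangle$ with $t\ne0$. If $E\setminus P$ were a single point $y$, then $P$ and $\langle y\rangle$ would have dimension sum $4$, contradicting connectedness. So $E\setminus P=\{y,y+t\}$. Let $E_0=E\cap P$.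

If $t\in E$, then $M=P_{\{t\}}(M|P,M|Q)\in\mathcal C$ by Lemma 3.1 and the ranks at most $3$. Let $t\notin E$. Then $E_0$ spans $P$; otherwise $\langle E_0\rangle$ and $Q$ have dimension sum at most $4$. Both $M|P=E_0$ and $M/y\cong E_0\cup\{t\}$ are in $\mathcal E$ and have rank $3$. By Proposition 1.3, $|E_0|$ and $|E_0|+1$ are both in $\{3,4,5,7\}$, so $|E_0|\in\{3,4\}$.

Let $E_0=\{a,b,c\}$. If $t$ is a sum of two of these, the third is a coloop of $M$, a contradiction. So $t=a+b+c$, and $M=\{a,b,c,y,y+t\}=C_5$.

Let $|E_0|=4$. Then $E_0\cup\{t\}$ is $P(L,L)$. If $t$ is its base point, the common point of the two triangles, then $E=\{a,a+t,b,b+t,y,y+t\}$ is the tipless cone of three independent points, so $M\in\mathcal C$. Otherwise let $d$ be the base point. Then $E=\{d,a,a+d,t+d,y,y+t\}$ is covered by $\langle d,a\rangle$ and $\langle d,t,y\rangle$, which meet in the full subspace $\langle d\rangle$. So $M$ is the parallel connection at $d$ of the triangle $\{d,a,a+d\}$ and the $4$-circuit $\{d,t+d,y,y+t\}$.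

Together with Proposition 6.3 this covers rank $4$. $\square$

## 7. Fibers over a full contraction

In rank $5$ we shall contract a point $e$ and reconstruct $M$ from $M/e$. Let $E'=E(M/e)\subseteq V'=V/\langle e\rangle$. The fiber of $v\in E'$ is the set of its lifts in $E$; it has size $1$ or $2$. Let $K\subseteq E'$ be the set of points with fiber of size $2$. If $M\in\mathcal E$, then

$$\text{no triangle of } E' \text{ has exactly two elements in } K,\tag{7.1}$$

since otherwise its preimage together with $e$ is a plane with $1+2+2+1=6$ points.

**Lemma 7.1.** Let $M\in\mathcal E$, $E'=V'\setminus0$ and $n=\dim V'\ge3$. Then $W=K\cup0$ is a subspace. Let $\widehat W\ni e$ be its preimage in $V$ (which is full) and $c=n-\dim W$.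

(1) If $c=0$, then $E=V\setminus0$. If $c=1$, then $E=(\widehat W\setminus0)\cup(y+X)$ for any $y\in E\setminus\widehat W$, where $X\not\ni e$ is a hyperplane of $\widehat W$.

(2) If $c\ge2$ and $W\ne0$, there is a hyperplane $X\not\ni e$ of $\widehat W$, $X\ne0$, each nonzero element of which is a tip of $M$.

(3) If $W=0$, then $E=\{e\}\cup(H\setminus0)$ or $E=e+H$ for a hyperplane $H\not\ni e$ of $V$.

*Proof.* If $u,v\in K$ are distinct, then $u+v\in E'$, and (7.1) gives $u+v\in K$. So $W$ is a subspace, and $\widehat W$ is full.

**Step 1: the cosets of $\widehat W$.** This step computes $E\cap(y+\widehat W)$ for $y\in E\setminus\widehat W$. Let $w=\dim W$. The $2^w$ points of $\bar y+W$ are in $E'$ and outside $K$, so $|E\cap(y+\widehat W)|=2^w$. By Lemma 6.2 with $S=\widehat W$, $X_y$ is a subspace with $2^w$ elements, hence a hyperplane of $\widehat W$. Also $e\notin X_y$, because $\bar y$ has a single fiber. If $c=0$, then $\widehat W=V$. If $c=1$, there is only one coset outside $\widehat W$. This is (1).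

**Step 2: part (2).** Here we show that all $X_y$ agree. Let $y,z\in E\setminus\widehat W$ be in different cosets of $\widehat W$. Choose $u\in E\cap(y+z+\widehat W)$, which is nonempty since $E'=V'\setminus0$, and put $\sigma=u+y+z\in\widehat W$. In $M/y$ the image of $\widehat W$ is a full copy of $\widehat W$, and the image of $z$ is outside it. For $s\in\widehat W$ we have $z+s\in E(M/y)$ if and only if $z+s\in E$ or $z+y+s=u+\sigma+s\in E$, that is, $s\in X_z\cup(\sigma+X_u)$. By Lemma 6.2 for $M/y$, this set is a subspace. If $X_z\ne X_u$, then these are two distinct hyperplanes of $\widehat W$, and $X_z$ and $\sigma+X_u$ meet in a coset of $X_z\cap X_u$. The union then has $2^w+2^w-2^{w-1}=3\cdot2^{w-1}$ elements, which is not a power of $2$. So $X_z=X_u$. Exchanging $y$ and $z$ gives $X_y=X_u$. Since $X_y$ depends only on the coset, all $X_y$ equal one hyperplane $X$, of dimension $w\ge1$. A nonzero $x\in X$ is in the full subspace $\widehat W$, and translation by $x$ preserves $\widehat W$ and all sets $y+X$. So $x$ is a tip.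

**Step 3: part (3), a sign for each line.** All fibers are single; let $\hat v$ be the lift of $v$. For a line $\ell=\{u,v,u+v\}$ of $V'$ put $\varepsilon(\ell)=\hat u+\hat v+\widehat{u+v}\in\{0,e\}$, and call $\ell$ an $e$-line if $\varepsilon(\ell)=e$. We show that $\varepsilon$ is constant. Fix a plane $\Pi$ of $V'$; for $u\in\Pi$ let $t_u$ be the number of $e$-lines of $\Pi$ through $u$, and let $t$ be the number of all $e$-lines in $\Pi$.

In $M/\hat u$, contract $e$. The result is all of $(V'/\langle u\rangle)\setminus0$, and the fiber over the image of $v$ consists of the images of $\hat v$ and $\widehat{u+v}$. These coincide if $\hat v+\widehat{u+v}=\hat u$ and differ by $e$ if $\hat v+\widehat{u+v}=\hat u+e$. So the fiber has size $2$ exactly if the line through $u$ and $v$ is an $e$-line. The three lines of $\Pi$ through $u$ form a triangle in $V'/\langle u\rangle$, and (7.1) for $M/\hat u$ gives $t_u\in\{0,1,3\}$.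

The four lines of $\Pi$ that avoid $u$ cover each point of $\Pi\setminus\{0,u\}$ exactly twice, so their $\varepsilon$'s sum to $0$. Hence $t-t_u$ is even for every $u$.

If $t$ is even, every $t_u$ is $0$, so $t=0$. If $t$ is odd, every $t_u$ is $1$ or $3$. With $a$ the number of points having $t_u=3$, double counting gives $7+2a=3t$, so $(t,a)\in\{(3,1),(5,4),(7,7)\}$. If $t=5$, the two lines of $\Pi$ that are not $e$-lines meet, and a point on exactly one of them has $t_u=2$, a contradiction. If $t=3$, the $e$-lines are the three lines through one point $u$. Let $u,v,w'$ be a basis of $\Pi$ and $g=\hat u+e$. The $e$-lines give $\widehat{u+v}=\hat v+g$ and $\widehat{u+w'}=\hat w'+g$. The other lines give $\widehat{v+w'}=\hat v+\hat w'$ and $\widehat{u+v+w'}=\hat v+\widehat{u+w'}=\hat v+\hat w'+g$. So the plane $\langle\hat v,\hat w',g\rangle$ contains six points of $E$, and its seventh point $g=\hat u+e$ is not in $E$, as the fiber of $u$ is single. This contradicts $M\in\mathcal E$. So $t\in\{0,7\}$: $\varepsilon$ is constant on the lines of each plane. Two lines of $V'$ that meet are coplanar, and two disjoint lines both meet a line joining a point of one to a point of the other. So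 $\varepsilon$ is constant.

**Step 4: part (3), conclusion.** If $\varepsilon\equiv0$, the lifts together with $0$ form a subspace $H$ of order $2^n$, not containing $e$, and $E=\{e\}\cup(H\setminus0)$. If $\varepsilon\equiv e$, then $(e+\hat u)+(e+\hat v)=\hat u+\hat v=e+\widehat{u+v}$, so $H=e+E=\{0\}\cup\{e+\hat v\}$ is a subspace of order $2^n$. It does not contain $e$, since no $\hat v$ is $0$, and $E=e+H$. $\square$

The proof shows a little more, which we use below: in case (3), $E=\{e\}\cup(H\setminus0)$ when all sums $\hat u+\hat v+\widehat{u+v}$ are $0$, and $E=e+H$ when all are $e$.

## 8. A contraction of rank five that stays 3-connected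

**Proposition 8.1.** If $M\in\mathcal E$ is $3$-connected of rank $5$, then $M/e$ is $3$-connected for some $e\in E$.

*Proof.* Suppose not. A set $E\setminus H$ with $H$ a hyperplane is called a cocycle; it meets every circuit in an even number of points, because the functional with kernel $H$ vanishes on the sum of the circuit.

**Step 1: a tight cover for every point.** For $e\in E$, a cover of $M/e$ by proper subspaces with dimension sum at most $5$ lifts to proper $A,B\ni e$ with $E\subseteq A\cup B$ and $\dim A+\dim B\le7$. Since $M$ is $3$-connected, no cover by proper subspaces has dimension sum at most $6$. So, after naming, $\dim A=3$, $\dim B=4$, and $\dim(A\cap B)=2$ as $A+B=V$. Put $X=E\setminus B\subseteq A\setminus B$. Then $3\le|X|\le4$ by Fact 1.2(b). Any three distinct elements of $A\setminus B$ are independent, so $X$ spans $A$.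

**Step 2: comparing two such covers.** Fix $e,A,B,X$. Let $f\in X$, and let $A',B',X'$ be the corresponding sets for $f$, so $f\in A'\cap B'$ and $f\notin B$. We show $|X\cap X'|=1$.

If $X\cap X'=\emptyset$, then $X'\subseteq B$ and $A'=\langle X'\rangle\subseteq B$, but $f\in A'\setminus B$, a contradiction. If $g,g'\in X\cap X'$ are distinct, then $f,g,g'$ are distinct (as $f\in B'$ and $g,g'\notin B'$) and lie in $(A\cap A')\setminus B$. So they are independent and $A=A'$. Then $E\setminus A\subseteq B\cap B'$, and $B\ne B'$ because $f\in B'\setminus B$. So $A$ and $B\cap B'$ cover $E$ with dimension sum $6$, a contradiction.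

**Step 3: the shape of $X$ and $X'$.** Let $X\cap X'=\{g\}$. Then $X\setminus g\subseteq B'$, $X'\setminus g\subseteq B$, and $g\notin B\cup B'$. If $|X|=4$, then $X=A\setminus B$ has sum $0$, so $g$ is a sum of elements of $B'$, a contradiction. If $|X'|=4$, then similarly $g\in B$, a contradiction. So $|X|=|X'|=3$. Write $X'=\{g,k,k_2\}$. The nonzero elements of $A'\cap B'$ are $g+k,g+k_2,k+k_2$, and $f$ is one of them. Since $f\notin B$ and $k+k_2\in B$, we may name so that $f=g+k$. Hence $k=f+g\in E$. We have shown: for each $f\in X$ there is $g\in X\setminus f$ with $f+g\in E$, and a cocycle of size $3$ containing $g$ and $f+g$ and meeting $X$ exactly in $\{g\}$.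

**Step 4: contradiction.** If all three pair sums of $X$ were in $E$, then $E\cap A$ would consist of $X$ and these sums, exactly six points in a plane, since $X=E\cap(A\setminus B)$. So not all are in $E$. By Step 3 every element of $X$ is in a pair with sum in $E$. Hence $X=\{a,b,c\}$ with $k=a+c\in E$, $k'=b+c\in E$ and $a+b\notin E$.

For $f=a$ we must have $g=c$, and there is a cocycle $X_2=\{c,k,k_2\}$ with $X\cap X_2=\{c\}$. The triangle $\{b,c,k'\}$ meets $X_2$ evenly, $c\in X_2$ and $b\notin X_2$; so $k'\in X_2$, and $k_2=k'$. For $f=c$, the situation so far is symmetric under $a\leftrightarrow b$, $k\leftrightarrow k'$, so let $g=a$. There is a cocycle $X_4=\{a,k,k_4\}$ with $X\cap X_4=\{a\}$. The triangle $\{b,c,k'\}$ meets $X_4$ evenly and $b,c\notin X_4$, so $k'\notin X_4$ and $k_4\ne k'$.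

Let $Z=\{a,b,c,k,k',k_4\}$. These are six points: $k,k'\in B$ are not in $X$, and $k_4\notin X\cup\{k,k'\}$. The functionals with supports $X=\{a,b,c\}$, $X_2=\{c,k,k'\}$, $X_4=\{a,k,k_4\}$ are independent, because $b,k',k_4$ each lie in exactly one of the three supports, respectively. All three vanish on $E\setminus Z$, so $\dim\langle E\setminus Z\rangle\le2$. And $\langle Z\rangle=\langle a,b,c,k_4\rangle$ has dimension at most $4$. These two proper subspaces cover $E$ with dimension sum at most $6$, contradicting $3$-connectivity. $\square$

## 9. Lifting $PG(3,2)$ and $AG(3,2)$ to rank five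

Let $M\in\mathcal E$ be $3$-connected of rank $5$. By Proposition 8.1 choose $e$ with $M'=M/e$ $3$-connected. By Proposition 6.3, $M'$ is $PG(3,2)$, $AG(3,2)$, $A(C_4)$ or $A(P(L,L))$. We show $M\in\mathcal C$. The exit from most cases is the following.

**Exit 9.1.** If $M$ has a tip, or if $E$ is invariant under translation by some nonzero $t\notin E$, then $M\in\mathcal C$.

*Proof.* If $x$ is a tip, then $M=A(M/x)$ and $M/x\in\mathcal E$ has rank $4$, so $M/x\in\mathcal C$ by Proposition 6.4. In the other case, Lemma 3.2 shows that $M$ is the tipless cone of a triangle-free matroid isomorphic to a rank-$4$ flat restriction of $M$. This is in $\mathcal E$, hence in $\mathcal C$, and operation (iii) applies. $\square$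

This is exactly the step that has no analogue in rank $6$, since $M(\Theta_{2,2,3})$ has rank $5$. The other exits are contradictions to $3$-connectivity: a coloop, or a cover by proper subspaces of dimension sum at most $6$.

**Case I: $M'=PG(3,2)$.** Lemma 7.1 with $n=4$ lists the possibilities. If $c=0$, then $M=PG(4,2)$. If $c=1$, then $\widehat W$ is a full hyperplane and Lemma 6.1 gives $M\in\mathcal C$. If $c\ge2$ and $W\ne0$, there is a tip, and Exit 9.1 applies. If $W=0$, either $E=\{e\}\cup(H\setminus0)$, which is impossible because $e$ would be a coloop, or $E=e+H$, which is invariant under any nonzero $h\in H$, and $h\notin E$; Exit 9.1 applies.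

**Case II: $M'=AG(3,2)$.** Now $E'$ is the complement of a hyperplane of $V'$. It is triangle-free, and its $4$-circuits are the sets of four distinct points with sum $0$. Contracting a point $x$ of $E'$ gives $F_7$, whose points correspond to the seven points of $E'\setminus x$, and whose lines correspond to the $4$-circuits through $x$.

**Step 1: a $4$-circuit of $E'$ has $0$, $1$ or $4$ elements in $K$.** Let $\{c_1,c_2,c_3,c_4\}$ be a $4$-circuit with $c_1,c_2\in K$, $c_3\notin K$. Contract the lift $\hat c_3$ of $c_3$. In $M/\hat c_3$, the fiber over $e$ of the image of $c_i$ comes only from lifts of $c_i$, because $c_i+c_3\notin E'$; so its size is that of the fiber of $c_i$ in $M$. The images of $c_1,c_2,c_4$ form a triangle with two fibers of size $2$, so (7.1) gives $c_4\in K$. Now contract a lift of $c_1$ instead. In the same way the triangle formed by the images of $c_2,c_3,c_4$ has fibers of sizes $2,1,2$, contradicting (7.1).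

**Step 2: $|K|\ge2$.** Any three points of $E'$ lie in a $4$-circuit. For distinct $k_1,k_2\in K$ and any other $x$, the $4$-circuit $\{k_1,k_2,x,k_1+k_2+x\}$ lies in $K$ by Step 1. So $K=E'$, $e$ is a tip, and Exit 9.1 applies.

**Step 3: $K=\{\bar k\}$, with fiber $\{k,k+e\}$.** In $M/k$, contracting $e$ gives $F_7$ with all fibers single. By Lemma 7.1(3) for $M/k$ ($n=3$), the sums $\hat a+\hat b+\hat c\in\{k,k+e\}$ over all $4$-circuits $\{\bar k,a,b,c\}$ are equal. Exchanging the names of $k$ and $k+e$ if necessary, all equal $k$. Then $E(M/k)=\{e\}\cup(H\setminus0)$ with $e\notin H$. Let $P$ be the $4$-dimensional preimage of $H$. It contains $k$ and the lifts of the seven other points, and $e\notin P$. So $E\subseteq P\cup\langle e,k\rangle$ with dimension sum $6$, a contradiction.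

**Step 4: $K=\emptyset$.** For $x\in E'$, contracting $e$ in $M/\hat x$ gives $F_7$ with single fibers. By Lemma 7.1(3), the lifts of all $4$-circuits through $x$ have the same sum in $\{0,e\}$. Any two points share a $4$-circuit, so all $4$-circuits have the same sum. If it is $0$, then for any $x$ we get $E(M/\hat x)=\{e\}\cup(H\setminus0)$, so all lifts lie in the hyperplane that is the preimage of $H$, which avoids $e$; then $e$ is a coloop, a contradiction. If it is $e$, take two $4$-circuits meeting in exactly two points (two affine planes of $AG(3,2)$ meeting in two points). Their symmetric difference is four points with sum $0$, a $4$-circuit, and its lifts have sum $e+e=0\ne e$, a contradiction.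

## 10. Lifting the cones $A(C_4)$ and $A(P(L,L))$ to rank five

**Case III: $M'=A(N)$ with $N\in\{C_4,P(L,L)\}$.** Let $\bar q\in V'$ be the tip and $Q=\{0,e,q,p\}$, $p=q+e$, the preimage of $\langle\bar q\rangle$ in $V$. Then $N\subseteq V/Q$. For $y\in N$ let $\Gamma_y$ be the corresponding coset of $Q$ in $V$. Since $M'$ contains both lifts of $y$, the set $E\cap\Gamma_y$ meets both cosets of $\langle e\rangle$ in $\Gamma_y$. Moreover $E\subseteq Q\cup\bigcup_{y\in N}\Gamma_y$. For $P(L,L)$ write $N=\{d,a,a',b,b'\}$ with triangles $\ell_1=\{d,a,a'\}$ and $\ell_2=\{d,b,b'\}$. When $Q$ is full, $X_y$ denotes the subspace of Lemma 6.2 with $S=Q$, so $E\cap\Gamma_y$ is a coset of $X_y$.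

We use one observation repeatedly. Contract a point of $E$ in $\Gamma_z$, $z\in N$. If $y\in N\setminus z$ and $y+z\notin N$, then the coset of $Q$ belonging to the image of $y$ contains exactly the points coming from $E\cap\Gamma_y$: the coset is unchanged. The coset $\Gamma_z$ is mapped onto $Q$.

**Lemma 10.1.** Let a member of $\mathcal E$ contain a full $2$-dimensional subspace $Q=\{0,e,q,p\}$, and let $\{y,z,u\}$ be a line of $V/Q$ whose three cosets all meet the point set. Then it is impossible that $X_y=\langle q\rangle$ and $X_z=\langle p\rangle$.

*Proof.* Choose points $\hat y,\hat z,\hat u$ in the three cosets and put $\sigma=\hat y+\hat z+\hat u\in Q$. Contract $\hat u$. Then $Q$ is still full, and $\hat y+s$ is a point of the contraction if and only if $\hat y+s$ or $\hat y+\hat u+s=\hat z+\sigma+s$ was a point, that is, $s\in\{0,q\}\cup\{\sigma,\sigma+p\}$. Cosets of two distinct $1$-dimensional subspaces of $Q$ meet in one point, so this set has three elements. By Lemma 6.2 it should be a subspace, a contradiction. $\square$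

**Step 1: $\bar q\in K$, that is, $Q$ is full.** The set $X_y$ is not contained in $\langle e\rangle$, so $X_y\in\{\langle q\rangle,\langle p\rangle,Q\}$ for all $y\in N$. If $\langle p\rangle$ does not occur, $q$ is a tip; if $\langle q\rangle$ does not occur, $p$ is a tip. Exit 9.1 applies. Suppose both occur.

If $N=C_4$, let $y,z$ have $X_y=\langle q\rangle$, $X_z=\langle p\rangle$, and contract a point of $E$ over one of the other two elements of $N$. The three remaining elements of $N$ become a line, their cosets are unchanged because $C_4$ is triangle-free, and $Q$ is still full. This contradicts Lemma 10.1.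

If $N=P(L,L)$, then by Lemma 10.1 no triangle $\ell_i$ carries both $\langle q\rangle$ and $\langle p\rangle$. If $X_d$ were $\langle q\rangle$ or $\langle p\rangle$, an element with the other one would lie on a triangle with $d$; so $X_d=Q$. Let $V_i$ be the preimage of $\langle\ell_i\rangle$ in $V$, of dimension $4$. Then $E\subseteq V_1\cup V_2$, and $V_1\cap V_2$ is the preimage of $\langle d\rangle$, namely $Q\cup\Gamma_d$, which is full. By Lemma 3.1, $M$ is a generalized parallel connection of two members of $\mathcal E$ of rank $4$, which are in $\mathcal C$ by Proposition 6.4. So $M\in\mathcal C$.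

From now on $\bar q\notin K$. One of $q,p$ is in $E$; name them so that $q\in E$ and $p\notin E$.

**Step 2: types of cosets.** This step sets up the bookkeeping. The two lifts of $y$ to $V'$ and $\bar q$ form a triangle of $E'$, and $\bar q\notin K$, so by (7.1) at most one of the two lifts is in $K$. Hence $|E\cap\Gamma_y|\in\{2,3\}$. We say that $y$ has type $q$ if $E\cap\Gamma_y=\{z,z+q\}$ for some $z$, type $p$ if $E\cap\Gamma_y=\{z,z+p\}$ for some $z$, and type $3$ if $|E\cap\Gamma_y|=3$. In the last case, if $m$ is the missing point, then with $x=m+p$ we have $E\cap\Gamma_y=\{x,x+e,x+q\}$; $x$ is called the corner. Every coset has one of these types, since two points of $\Gamma_y$ in different cosets of $\langle e\rangle$ differ by $q$ or $p$.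

Contracting a point $z\in E\cap\Gamma_y$ adds to $E\cap Q=\{e,q\}$ the differences $z+z'$ with $z'\in E\cap\Gamma_y$. So

$$\begin{gathered}\text{contracting a point over a type-}q\text{ element, or a corner, adds nothing to } Q;\\ \text{contracting a point over a type-}p\text{ element, or a non-corner of type } 3, \text{ adds } p \text{ and makes } Q \text{ full.}\end{gathered}\tag{10.1}$$

For the non-corners: $(x+e)+(x+q)=p$.

**Lemma 10.2 (lines).** Let $\bar q\notin K$, $q\in E$. Let $\ell\subseteq N$ be a triangle, $W_\ell$ its preimage in $V$ and $E_\ell=E\cap W_\ell$. The types on $\ell$ are, in some order, $(q,q,q)$, $(p,p,p)$, $(3,q,q)$, $(3,p,p)$ or $(3,3,3)$. The corner of any type-$3$ element of $\ell$ is a tip of $E_\ell$. In case $(q,q,q)$, $E_\ell\setminus e$ lies in a hyperplane of $W_\ell$ avoiding $e$.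

*Proof.* $E_\ell/e$ contains $\bar q$ and both lifts of each point of $\ell$, so it is all of $PG(2,2)$. Apply Lemma 7.1 with $n=3$ to $E_\ell$; $c\ge1$ because $\bar q\notin K$.

Let $c=3$. If $E_\ell=\{e\}\cup(H\setminus0)$, then $q\in H$, so all types are $q$, and $H$ is the required hyperplane. If $E_\ell=e+H$, then $p=e+q\in H$, so $E_\ell$ is invariant under $p$ and all types are $p$.

Let $c=2$. Then $\widehat W=\{0,e,x,x+e\}$ for a tip $x$ of $E_\ell$. Here $\bar x\in K$, so $\bar x\ne\bar q$ and $x\notin Q$. Since $x$ is a tip and $e,q\in E_\ell$, the points $x,x+e,x+q$ are in $E_\ell$, so the coset of $x$ has type $3$ with corner $x$. Exactly one of the seven fibers has size $2$, so $|E_\ell|=1+8=9$. Of these nine points, two are in $Q$ and three in the coset of $x$, so the other two cosets have two points each. Translation by $x$ exchanges them, so they have the same type, $q$ or $p$.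

Let $c=1$. As $q\notin\widehat W$, Lemma 7.1(1) gives $E_\ell=(\widehat W\setminus0)\cup(q+X)$ with $X\not\ni e$ a hyperplane of $\widehat W$. The $2$-dimensional $W$ avoids $\bar q$, so it contains exactly one of the two lifts to $V'$ of each point of $\ell$; hence every type is $3$. Every nonzero $x\in X$ is a tip of $E_\ell$, because $\widehat W$ is full and $q+X$ is invariant under $x$. Since $\widehat W\cap Q=\{0,e\}$ and $e\notin X$, we have $X\cap Q=0$, so the three nonzero elements of $X$ lie in the three different cosets over $\ell$. For such $x$, $x+e\in\widehat W$ and $x+q\in q+X$ are in $E_\ell$, so $x$ is the corner of its coset.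

The case $(q,q,q)$ occurs only for $c=3$ with the first alternative. $\square$

The proof used only that the matroid is in $\mathcal E$, that $E_\ell/e=PG(2,2)$ with $\bar q\notin K$, and $q\in E$. So the lemma also applies to contractions of $M$ with these properties.

**Step 3: $N=P(L,L)$.** First a restriction linking the two triangles:

$$\text{if one of } b,b' \text{ has type } 3, \text{ then } a,a' \text{ have type } q, \text{ and likewise with the two triangles exchanged.}\tag{10.2}$$

Suppose, say, $b$ has type $3$ and $a$ does not have type $q$. By (10.1), some point over $a$ can be contracted so that $Q$ becomes full. Since $a+b\notin N$, the coset of $b$ still has exactly three points, contradicting Lemma 6.2. The other choices of $a,a',b,b'$ are the same, because the sum of an element of $\ell_1\setminus d$ and an element of $\ell_2\setminus d$ is never in $N$.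

*$d$ has type $p$.* If an element of $\ell_1$ had type $3$, then $b,b'$ would have type $q$ by (10.2), and $\ell_2$ would have types $(p,q,q)$, contradicting Lemma 10.2. Likewise for $\ell_2$. So all types are $p$. Since $e+p=q$, $E$ is invariant under $p\notin E$, and Exit 9.1 applies.

*$d$ has type $q$.* Each triangle has types $(q,q,q)$ or $(3,q,q)$, and by (10.2) they do not both contain a $3$. Write $d,a,b$ also for points of $E$ over $d,a,b$. If all types are $q$, Lemma 10.2 gives $E_{\ell_1}\setminus e\subseteq\langle q,d,a\rangle$ and $E_{\ell_2}\setminus e\subseteq\langle q,d,b\rangle$, since these are the hyperplanes in question. So $E\setminus e\subseteq\langle q,d,a,b\rangle$, which meets $Q$ only in $\langle q\rangle$ since $d,a,b$ are independent modulo $Q$. Hence $e$ is a coloop, a contradiction. Otherwise let, say, $a'$ be the only element of type $3$, with corner $x$. As $x$ is a tip of $E_{\ell_1}$, the two points over $a$ are $x+d,x+d+q$. So $E_{\ell_1}\setminus\{e,x+e\}\subseteq\langle x,q,d\rangle$, and $E_{\ell_2}\setminus e\subseteq\langle q,d,b\rangle$. Thus $E\subseteq\langle x,q,d,b\rangle\cup\langle e,x\rangle$, with dimension sum $6$, a contradiction.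

*$d$ has type $3$.* Its corner is a tip of $E_{\ell_1}$ and of $E_{\ell_2}$ by Lemma 10.2, hence a tip of $E=E_{\ell_1}\cup E_{\ell_2}$. Exit 9.1 applies.

**Step 4: $N=C_4=\{y_1,y_2,y_3,y_4\}$.** Write $y_i$ also for a chosen point of $E$ over $y_i$. Contracting a point over $y_i$ turns the other three elements into a line with unchanged cosets. If this adds nothing to $Q$, Lemma 10.2 applies to the contraction: contracting $e$ as well gives $A(C_4)/y_i=A(C_4/y_i)=A(L)=PG(2,2)$, and the fiber of $\bar q$ is still single.

*Some element, say $y_4$, has type $3$.* Contract a non-corner over $y_4$. Then $Q$ is full. By Lemma 6.2 no other $y_i$ has type $3$, and by Lemma 10.1 the types $q$ and $p$ do not both occur among $y_1,y_2,y_3$. If all three have type $p$, contract a point over $y_1$: $Q$ becomes full while the coset of $y_4$ has three points, contradicting Lemma 6.2. So $y_1,y_2,y_3$ have type $q$. Let $x$ be the corner over $y_4$. In $M/y_1$ nothing is added to $Q$, and by Lemma 10.2 the image of $x$ is a tip. So $x+y_2$ equals $y_3$ or $y_3+q$ modulo $y_1$. In $V/Q$ the vector $x+y_2+y_3$ becomes $y_4+y_2+y_3=y_1\ne0$, so $x+y_2+y_3\in\{y_1,y_1+q\}$. Replacing $y_3$ by $y_3+q$ if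 necessary, $x=y_1+y_2+y_3$. Then $E\subseteq\langle q,y_1,y_2,y_3\rangle\cup\langle e,x\rangle$: the first subspace contains $q$, all $y_i,y_i+q$ with $i\le3$, and $x,x+q$; the second contains $e$ and $x+e$. The dimension sum is $6$, a contradiction.

*No element has type $3$.* If both types $q$ and $p$ occur, choose three of the elements that include both types and contract a point over the fourth. If the fourth has type $q$, the resulting line contradicts Lemma 10.2. If it has type $p$, then $Q$ is full and the line contradicts Lemma 10.1. If all types are $p$, then $E$ is invariant under $p\notin E$, and Exit 9.1 applies. Let all types be $q$, and put $s=y_1+y_2+y_3+y_4\in Q$. If $s\in\{0,q\}$, then $E\setminus e\subseteq\langle q,y_1,y_2,y_3\rangle\not\ni e$, so $e$ is a coloop, a contradiction. Otherwise, replacing $y_4$ by $y_4+q$ if necessary, $s=e$. Contract $y_1$ and $y_2$. Then $y_4$ becomes $y_3+e$, and the image consists exactly of $q,\ e,\ y_3,\ y_3+q,\ y_3+e,\ y_3+p$, which is the plane $\langle e,q,y_3\rangle$ without $p$. This is $M(K_4)$, a contradiction.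

In every case $M\in\mathcal C$.

**Proof of Theorem 3.** By Theorem 1, $3$-connected members of $\mathcal C$ are in $\mathcal E$. Conversely, a $3$-connected member of $\mathcal E$ of rank at most $4$ is in $\mathcal C$ by Proposition 6.4, and one of rank $5$ by Cases I, II and III. By Theorem 2 the conjecture fails in every rank $r\ge6$. $\square$

## 11. Graphs: the theta graph is the only obstruction

For graphs the picture is complete in all ranks. Let $G$ be a simple graph. Two translations are used. For $S\subseteq V(G)$, the edge set of $G[S]$ is a flat: an edge in its span has its ends joined by a path in $G[S]$. And contracting a spanning tree of $G[S]$, where $G[S]$ is connected, and then simplifying, gives the simple graph in which $S$ is one vertex.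

**Fact 11.1.** $M(G)\in\mathcal E$ if and only if $G$ has no $K_4$ minor.

*Proof.* If $G$ has a $K_4$ minor, extend the four branch sets within their component of $G$ to connected sets that partition the component. Restrict to the component and contract the branch sets; the result is $K_4$. Conversely, minors of $M(G)$ are matroids $M(H)$ of minors $H$ of $G$. If $M(H)\cong M(K_4)$, then $M(H)$ is connected and simple, so apart from isolated vertices $H$ is a single block, simple, with $3+1$ vertices and six edges. This is $K_4$. $\square$

**Gluing and $K_{2,n}$.** If connected simple graphs $G_1,G_2$ share exactly an edge $uv$ and its ends, and $G=G_1\cup G_2$, let $V_i=\langle E(G_i)\rangle$. Then $\dim V_1+\dim V_2=|V(G_1)|+|V(G_2)|-2=|V(G)|$, which is one more than the rank of $M(G)$. So $V_1\cap V_2$ is spanned by the edge $uv$, and Lemma 3.1 shows that $M(G)$ is the parallel connection of $M(G_1)$ and $M(G_2)$ at $uv$. Next, let $K_{2,n}$ have hubs $u,v$ and let $x_i,x_i'$ be the edges from the $i$-th other vertex to $u$ and to $v$. The vector $t=x_i+x_i'$ does not depend on $i$ and is not an edge of the graph, so $M(K_{2,n})$ is the tipless cone, with tip $t$, of $n$ points. The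 rank of $M(K_{2,n})$ is $n+1$, so these $n$ points are independent. Hence $M(K_{2,n})\in\mathcal C$.

**Proof of Theorem 4.** Let $M(G)\in\mathcal E$. If $M(G)\in\mathcal C$, then by Theorem 1 and Lemma 5.3 it has no induced minor $M(\Theta_{2,2,3})$. If each block of $G$ is obtained from copies of $K_2$, cycles and graphs $K_{2,n}$ by gluing along edges, then $M(G)$ is a direct sum of matroids that arise from points, circuits and matroids $M(K_{2,n})$ by parallel connections, so $M(G)\in\mathcal C$. It remains to prove the structure from the absence of $M(\Theta_{2,2,3})$.

**Step 1: reduction to graphs without separating edges.** Let $G$ have no $K_4$ minor and let $M(G)$ have no induced minor $M(\Theta_{2,2,3})$. Blocks are induced subgraphs, so both properties pass to them, and we may assume that $G$ is $K_2$ or $2$-connected. We use induction on $|V(G)|$. Suppose $uv$ is an edge with $G-\{u,v\}$ disconnected. Let $D$ be a component of $G-\{u,v\}$, $G_1=G[D\cup\{u,v\}]$ and $G_2=G-D$. Then $G$ is obtained by gluing $G_1$ and $G_2$ along $uv$. Both are smaller induced subgraphs. They are $2$-connected: if $G_i-w$ is disconnected, then, $u$ and $v$ being adjacent, some component of $G_i-w$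 contains neither $u$ nor $v$, and it is a component of $G-w$ as well, contradicting that $G$ is $2$-connected. By induction both have the required structure, and so does $G$. So assume from now on that there is no such edge. We claim that $G$ is $K_2$, a cycle, or some $K_{2,n}$.

**Step 2: three paths.** The following fact controls everything.

$$\begin{gathered}\text{If } u,v \text{ are joined by three internally disjoint paths, then nonempty interiors}\\ \text{of different paths lie in different components of } G-\{u,v\}.\end{gathered}\tag{11.1}$$

Otherwise choose a shortest path $R$ in $G-\{u,v\}$ that joins the interiors of two different ones of the three paths. By minimality no interior vertex of $R$ is on any of the three paths. The three paths together with $R$ form a subdivision of $K_4$ whose branch vertices are $u,v$ and the ends of $R$. This contradicts that $G$ has no $K_4$ minor.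

Suppose $G$ is $2$-connected and not a cycle. A cycle in $G$ together with a path that has exactly its two ends on the cycle shows that some $u,v$ are joined by three internally disjoint paths. If $uv$ were an edge, at least two of the three paths would have nonempty interiors, and by (11.1) $G-\{u,v\}$ would be disconnected, contrary to Step 1. So $u,v$ are not adjacent, and by (11.1) $G-\{u,v\}$ has components $J_1,\dots,J_m$ with $m\ge3$. Each $J_i$ has a neighbor at both $u$ and $v$, because $G$ is $2$-connected. If all $|J_i|=1$, then $G=K_{2,m}$. Suppose $|J_1|\ge2$, and let $B_1=G[J_1\cup\{u,v\}]$.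

**Step 3: the block chain of $B_1$.** $B_1$ is connected. If $w$ is a cut vertex of $B_1$, every component of $B_1-w$ contains $u$ or $v$, since otherwise it would be a component of $G-w$. In particular $w\ne u,v$, as $B_1-w$ has at least two components. So if $B_1$ is not a single block, each end block of its block tree contains $u$ or $v$ as a vertex that is not a cut vertex. Hence there are exactly two end blocks and the block tree is a path: blocks $D_1\ni u,D_2,\dots,D_k\ni v$ with distinct cut vertices $w_i\in V(D_i)\cap V(D_{i+1})$, where $u$ is only in $D_1$ and $v$ only in $D_k$. If $B_1$ is a single block, put $k=1$. We derive a contradiction for each $k$.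

*$k=1$.* $B_1$ is $2$-connected, so it contains two internally disjoint $u$–$v$ paths. Their interiors are nonempty and lie in $J_1$. With a third path through $J_2$ this contradicts (11.1).

*$k\ge3$.* Let $A'=V(D_1)\setminus u$ and $B'=(V(D_2)\cup\dots\cup V(D_k))\setminus\{w_1,v\}$. A block minus one vertex is connected, so $A'$ is connected and contains $w_1$. Also $B'$ is connected: $D_2-w_1$, the blocks $D_3,\dots,D_{k-1}$ and $D_k-v$ are connected and are joined consecutively at $w_2,\dots,w_{k-1}$. The sets $A',B'$ partition $J_1$; since $J_1$ is connected there are edges between them. The vertex $u$ has neighbors in $A'$ and none in $B'$, and $v$ has neighbors in $B'$ and none in $A'$. Restrict to $\{u,v\}\cup J_1\cup J_2\cup J_3$ and contract $A',B',J_2,J_3$ to single vertices. The result has exactly the $u$–$v$ paths through $A',B'$, through $J_2$, and through $J_3$, and no other edges. This is $\Theta_{2,2,3}$, a contradiction.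

*$k=2$, with $w=w_1$.* From $|J_1|\ge2$ we get $|V(D_1)|+|V(D_2)|\ge5$, so by the symmetry between $u$ and $v$ let $|V(D_1)|\ge3$. Vertices of $V(D_1)\setminus\{u,w\}$ have all their neighbors in $V(D_1)$. If $uw$ were an edge, then in $G-\{u,w\}$ these vertices would be separated from $v$, contrary to Step 1. So $u,w$ are not adjacent, and the $2$-connected graph $D_1$ contains two internally disjoint $u$–$w$ paths with nonempty interiors. A third $u$–$w$ path goes through $J_2$ to $v$ and then through $D_2$ to $w$. By (11.1) the three interiors lie in different components of $G-\{u,w\}$. Let $K_1,K_2$ be the components containing the first two interiors; then $K_1,K_2\subseteq V(D_1)$, and both have neighbors at $u$ and at $w$. Restrict to $\{u\}\cup K_1\cup K_2\cup J_2\cup V(D_2)$. Contract $K_1$, $K_2$, $J_2$ to vertices $k_1,k_2,x$, and the connected set $V(D_2)\setminus w$ to $v$. The edges of the result are $uk_1,k_1w,uk_2,k_2w,ux,xv,vw$. There are no others: $k_1$, $k_2$ are not adjacent to each other or to $x$ or $v$, since $K_1,K_2$ are components of $G-\{u,w\}$; $u$ has no neighbor in $V(D_2)\setminus w$; $u,w$ are not adjacent; and $w\in J_1$ is not adjacent to $J_2$. So we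 have the $u$–$w$ paths $uk_1w$, $uk_2w$, $uxvw$, which is $\Theta_{2,2,3}$, a contradiction.

Hence all $|J_i|=1$ and $G=K_{2,m}$. $\square$

Finally, combine Theorems 2 and 4. Let $G$ be a $2$-connected simple graph with no $K_4$ minor. Any two of its edges lie on a common cycle, so $M(G)$ is connected, and it is in $\mathcal E$ by Fact 11.1. By Theorem 2, $A(M(G))$ is a $3$-connected member of $\mathcal E$. By Theorems 2 and 4 it is a counterexample to the conjecture if and only if $M(G)$ has $M(\Theta_{2,2,3})$ as an induced minor.
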